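\title{Spectral sparsification and clustering of distributed graphs under arbitrary edge duplication}

\begin{abstract}
The edges of a weighted graph on $n$ vertices are spread over $s$ sites. An edge may be held by several sites, and no site knows which of its edges are also held elsewhere. We show that, for every placement of the edges and their copies, a coordinator can obtain a $(1+\epsilon)$-spectral sparsifier with $\tilde O(n)$ edges using $\tilde O(n+s)$ words on a shared blackboard, or $\tilde O(ns)$ words over private channels. This proves a conjecture of Zhu. The protocol writes a bundle of greedily built graphs without short cycles, which certifies that every unwritten edge has small effective resistance, and it subsamples the unwritten edges with a shared short-seed hash, so that all copies of an edge meet the same fate. From the sparsifier the coordinator recovers an optimal $k$-way partition up to relative volume error $30/\Upsilon$ when the gap parameter $\Upsilon$ is at least $16$. We also give a protocol with three turns per site, and lower bounds showing that its blackboard cost is tight up to a constant factor in $s$ and polylogarithmic factors in $n$.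
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Distributed graphs with duplicated edges}

Let $G=(V,E)$ be a simple graph on $n\ge2$ vertices with edge weights $W(e)>0$. The weights lie in $[n^{-a},n^{a}]$ for a fixed constant $a$, and each fits in one \emph{word} of $O(\log n)$ bits. There are $s$ \emph{sites} and a \emph{coordinator}. Site $i$ holds a set $E_i\subseteq E$ of edges with their weights, and $E_1\cup\dots\cup E_s=E$. The sets $E_i$ may overlap: an edge held by several sites is a single edge of $G$, and all its copies carry the same weight. We call $(E_1,\dots,E_s)$ the \emph{placement}. At the start, site $i$ knows $E_i$, $V$, $n$, $s$ and the parameters of the task, and nothing else; the coordinator holds no edge. The graph and the placement are fixed before any coin is tossed.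

In the \emph{message passing model} each site talks to the coordinator over a private channel. In the \emph{blackboard model} every message is written on a board that all parties see, and the content of the board determines who writes next. The \emph{cost} is the total number of words communicated; local computation is free. A protocol has \emph{private coins} if each party sees only its own random bits, and \emph{public coins} if all parties see a common random string at no cost (the string may then also influence who writes next). The notation $\tilde O(\cdot)$ hides factors polylogarithmic in $n$ and $s$. Constants in $O(\cdot)$ depend only on $a$ and on the exponent $c$ of the failure probability $n^{-c}$.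

\subsection{Sparsifiers and clusters}

The Laplacian $L_X$ of a graph $X$ on $V$ with weights $w$ is the symmetric matrix with quadratic form $x^TL_Xx=\sum_{uv\in E(X)}w(uv)(x_u-x_v)^2$. For $\epsilon\in(0,1)$, a \emph{$(1+\epsilon)$-spectral sparsifier} of $G$ is a subgraph $H$ of $G$ with new positive weights such that
\[
(1-\epsilon)\,x^TL_Gx\le x^TL_Hx\le(1+\epsilon)\,x^TL_Gx\qquad\text{for all }x\in\mathbb R^V .
\]
For the indicator vector $x=1_S$ of a set $S\subseteq V$, the number $x^TL_Gx$ is the total weight $\operatorname{cut}(S)$ of the edges leaving $S$; for $S=\{u\}$ it is the weighted degree of $u$. So a sparsifier preserves all cuts and all degrees up to a factor $1\pm\epsilon$.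

Whenever we speak of clustering, $G$ has no isolated vertex and $1\le k<n$. The \emph{volume} $\operatorname{vol}(S)$ is the sum of the weighted degrees of the vertices of $S$, and the \emph{conductance} of a non-empty set $S$ is $\phi(S)=\operatorname{cut}(S)/\operatorname{vol}(S)$, the fraction of the weight at $S$ that leaves $S$. A \emph{$k$-way partition} is a family of $k$ pairwise disjoint non-empty sets with union $V$. Put
\[
\rho(k)=\min_{A_1,\dots,A_k}\ \max_i\ \phi(A_i),
\]
the minimum over all $k$-way partitions; a partition attaining it is \emph{optimal}. Let $D$ be the diagonal matrix of weighted degrees, let $\mathcal L=D^{-1/2}L_GD^{-1/2}$ be the normalized Laplacian, with eigenvalues $\lambda_1\le\dots\le\lambda_n$, and put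
\[
\Upsilon=\Upsilon_G(k)=\lambda_{k+1}/\rho(k),
\]
read as $\infty$ (with $\Upsilon^{-1}=0$) if $\rho(k)=0<\lambda_{k+1}$. A lower bound on $\Upsilon$ always includes the assumption $\lambda_{k+1}>0$. A large value of $\Upsilon$ says that $G$ splits well into $k$ parts and much less well into $k+1$ parts: we shall see in Section~\ref{sec:cluster} that $\rho(k+1)\ge\frac12\Upsilon\rho(k)$. Unless a subscript says otherwise, these quantities are taken in $G$. The symmetric difference of sets is written $X\,\Delta\,Y$.

\subsection{The problem and the results}

Treat $\epsilon$ as a constant. Under an assumption on the probability distribution by which edges are present at the sites, there are randomized algorithms that, with probability at least $1-n^{-c}$, leave the coordinator with a $(1+\epsilon)$-spectral sparsifier of expected size $\tilde O(n)$, at cost $\tilde O(ns)$ in the message passing model and $\tilde O(n+s)$ in the blackboard model. With the same costs and success probability the coordinator then outputs a $k$-way partition $A_1,\dots,A_k$ with $\operatorname{vol}(A_i\,\Delta\,P_i)=O(k^3\Upsilon^{-1}\operatorname{vol}(P_i))$ for all $i$, whenever $\Upsilon=\Omega(k^3)$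 and $P_1,\dots,P_k$ is an optimal partition. The known lower bounds for these tasks are $\Omega(ns)$ and $\Omega(n+s)$, respectively. Zhu \cite{Zhu} conjectured that the upper bounds remain the same when the assumption on the distribution is dropped.

\medskip\noindent\textbf{Problem.} \emph{Is there, for each of the two models, a single randomized protocol that achieves the above sparsifier, clustering guarantee, success probability and cost for every graph $G$ and every placement?}\medskip

The answer is yes, and cost and size can be bounded in the worst case.

\begin{theorem}\label{thm:main}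
Fix $c>0$ and $\epsilon\in(0,1)$. For each of the two models there is one private-coin protocol such that, for every $G$ and every placement:
\begin{enumerate}
\item[(i)] with probability at least $1-n^{-c}$ the graph $H$ held by the coordinator at the end is a $(1+\epsilon)$-spectral sparsifier of $G$, and always $|E(H)|=O(n\log^6n/\epsilon^2)$;
\item[(ii)] the cost is always $O(n\log^6n/\epsilon^2+s\log n+\log^2n)=\tilde O(n+s)$ words in the blackboard model and $O(ns\log^6n/\epsilon^2)=\tilde O(ns)$ words in the message passing model.
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:cluster}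
Let $\epsilon_0=\min(\epsilon,1/10)$. From a $(1+\epsilon_0)$-spectral sparsifier of $G$, with no further communication, the coordinator computes a $k$-way partition $A_1,\dots,A_k$ with the following property. If $\Upsilon_G(k)\ge16$ and $P_1,\dots,P_k$ is an optimal $k$-way partition of $G$, then after relabeling the $A_i$,
\[
\operatorname{vol}(A_i\,\Delta\,P_i)\le30\,\Upsilon^{-1}\operatorname{vol}(P_i)\qquad\text{for all }i .
\]
\end{theorem}

Run the protocol of Theorem~\ref{thm:main} with accuracy $\epsilon_0$. This is again a constant, and a $(1+\epsilon_0)$-sparsifier is a $(1+\epsilon)$-sparsifier. Theorem~\ref{thm:cluster} then gives the clustering guarantee of the Problem (for $\Upsilon\ge16k^3$, say) without the factor $k^3$, and the conjecture follows.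

Section~\ref{sec:resistance} recalls effective resistance. Section~\ref{sec:idea} explains what duplication breaks and runs the protocol by hand on $K_5$. Sections~\ref{sec:main} and~\ref{sec:cluster} prove the two theorems. Section~\ref{sec:three} gives a sharper protocol in which every site speaks three times (Theorem~\ref{thm:three}), and Section~\ref{sec:lower} shows that on the blackboard a term linear in $s$ and a term of order $n\log n$ bits are necessary (Theorem~\ref{thm:lower}).

\section{Effective resistance}\label{sec:resistance}

For symmetric matrices, $A\preceq B$ means that $B-A$ is positive semidefinite, and $\|A\|$ is the largest absolute value of an eigenvalue of $A$. For a pair $e=uv$ of distinct vertices let $b_e=1_{\{u\}}-1_{\{v\}}$ and $L_e=b_eb_e^T$. A graph $X$ on $V$ with weights $w$ has $L_X=\sum_{e\in E(X)}w(e)L_e$. The kernel of $L_X$ consists of the vectors that are constant on each connected component of $X$, so $b_e$ lies in the range of $L_X$ exactly when $u$ and $v$ lie in the same component. Let $L_X^+$ be the pseudoinverse (invert the nonzero eigenvalues, keep the kernel) and $L_X^{+/2}$ its positive semidefinite square root. Then $L_X^{+/2}L_XL_X^{+/2}=L_X^{+/2}L_X^{1/2}=P_X$,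 the orthogonal projection onto the range of $L_X$. The \emph{effective resistance} of the pair $e$ in $X$ is
\[
R_X(e)=b_e^TL_X^+b_e
\]
if $u,v$ lie in the same component, and $R_X(e)=\infty$ otherwise.

\begin{lemma}\label{lem:res}
Let $X$ be a graph on $V$ with weights $w$, and let $e=uv$ be a pair.
\begin{enumerate}
\item[(i)] If $R_X(e)<\infty$, then $\|L_X^{+/2}L_eL_X^{+/2}\|=R_X(e)$.
\item[(ii)] $R_X(e)$ is the least $R\in[0,\infty]$ with $(x_u-x_v)^2\le R\,x^TL_Xx$ for all $x$ with $x_u\ne x_v$. If it is finite, some $x$ has $x_u-x_v=1$ and $x^TL_Xx=1/R_X(e)$. Consequently, if $L_X\succeq\theta L_Y$ with $\theta>0$, then $R_X(e)\le R_Y(e)/\theta$ (Rayleigh monotonicity).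
\item[(iii)] $\sum_{f\in E(X)}w(f)R_X(f)\le n-1$.
\item[(iv)] If $M$ is a real linear combination of the matrices $L_f$, $f\in E(X)$, and $\|L_X^{+/2}ML_X^{+/2}\|\le\tau$, then $-\tau L_X\preceq M\preceq\tau L_X$.
\item[(v)] If $X$ contains $t$ edge-disjoint $u$--$v$ paths, each with at most $d$ edges and all edge weights at least $w_0$, then $R_X(e)\le d/(tw_0)$.
\end{enumerate}
\end{lemma}

\begin{proof}
Write $L=L_X$ and $z=L^{+/2}b_e$. (i) The matrix is $zz^T$, and $\|z\|^2=R_X(e)$.

(ii) If $b_e$ is in the range of $L$, then $x_u-x_v=b_e^TP_Xx=z^TL^{1/2}x$, and the Cauchy--Schwarz inequality gives $(x_u-x_v)^2\le R_X(e)\,x^TLx$. The vector $x=L^+b_e/R_X(e)$ has $x_u-x_v=1$ and $x^TLx=1/R_X(e)$, so no smaller $R$ works. If $u,v$ lie in different components, the indicator vector of the component of $u$ rules out every finite $R$. The last claim follows, since $(x_u-x_v)^2\le R_Y(e)\,x^TL_Yx\le (R_Y(e)/\theta)\,x^TL_Xx$ when $R_Y(e)<\infty$.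

(iii) The sum is $\sum_fw(f)\operatorname{tr}(L^+L_f)=\operatorname{tr}(L^+L)=\operatorname{rank}L\le n-1$.

(iv) Each $b_f$ lies in the range of $L$, so $M=P_XMP_X$. With $y=L^{1/2}x$ we have $P_Xx=L^{+/2}y$, hence $|x^TMx|=|y^TL^{+/2}ML^{+/2}y|\le\tau\|y\|^2=\tau\,x^TLx$.

(v) Along one path, $x_u-x_v$ is a sum of at most $d$ differences, so by Cauchy--Schwarz the squares of these differences add up to at least $(x_u-x_v)^2/d$. The paths share no edge, so $x^TLx\ge tw_0(x_u-x_v)^2/d$. Apply (ii).
\end{proof}

The \emph{leverage} of an edge $e$ of $X$ is $w(e)R_X(e)$. By (ii) it is the largest share of the quadratic form $x^TL_Xx$ that the edge $e$ alone can carry, so it is at most $1$. A bridge has leverage $1$ (take the indicator vector of one side). In the unit-weight complete graph $K_n$, where $L^+=P/n$, every edge has leverage $2/n$. Doubling or deleting a single edge of leverage $\alpha$ changes the quadratic form by a factor at most $1\pm\alpha$. Sparsification by sampling rests on the fact that many edges of small leverage can be doubled or deleted at random simultaneously, while by (iii) few edges have large leverage.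

\section{What duplication breaks, and how to repair it}\label{sec:idea}

Let $G_i$ be the graph held by site $i$. Without duplication $L_G=\sum_iL_{G_i}$. Each $G_i$ has a sparsifier with $O(n/\epsilon^2)$ edges \cite{BSS}, and the sum of these sparsifiers is a sparsifier of $G$; up to the precision of the new weights, this explains the bound $\tilde O(ns)$. With duplication the sum approximates a graph in which each edge is counted as often as it has copies, and nobody knows these multiplicities. Finding them by exchanging edge lists may take $n^2$ words per site, so one could well doubt the conjecture. Two difficulties have to be met.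

\emph{Independent coins bias the sample.} If each of the $\mu$ holders of an edge reports it independently with probability $p$, the edge is reported with probability $1-(1-p)^\mu$, and the weight that makes the sample unbiased depends on $\mu$. The repair is to attach the coin to the edge and not to the site: all parties evaluate the same random function on pairs of vertices. A fully independent function takes $\binom n2$ bits to publish, which is too many. We publish a short seed of a function with bounded independence, and then need a concentration bound that survives this (Lemma~\ref{lem:moment}).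

\emph{Leverage is a global quantity.} The holders of an edge must agree on whether it may be sampled, and an edge of leverage near $1$ may not. A site can compute the leverage in its own graph $G_i$, an upper bound for the true one, but two holders obtain different values, and the bound can be useless: let $G=K_n$ with unit weights and let site $i$ hold the edges $ij$ with $j>i$. Every $G_i$ is a star, every local leverage is $1$, and keeping these edges means writing all $\binom n2$ edges, while $n+s<2n$. The repair is to build on the board a small subgraph that \emph{certifies} small leverage for every edge outside it. By Lemma~\ref{lem:res}(v), $t$ edge-disjoint short paths are such a certificate. So we keep $t$ edge-disjoint graphs $F_1,\dots,F_t$ on the board, and a site writes an edge only if some $F_r$ does not yet join its endpoints by a path of at most $d$ edges. Each $F_r$ then has no short cycle, which forces it to be sparse. The test depends only on the edge and the board, and distances on the board only decrease, so a copy of a rejected edge is rejected again.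

\begin{example}\label{ex:k5}
Let $G=K_5$ on $\{1,\dots,5\}$ with unit weights, and for the sake of a small picture take $d=2$ and $t=2$. Let
\[
E_1=\{12,13,14,15,23,34\},\qquad E_2=\{23,24,25,35\},\qquad E_3=\{24,35,45\}.
\]
Site $1$ puts $12,13,14,15$ into $F_1$. Now any two vertices are at distance at most $2$ in $F_1$, so $F_1$ accepts nothing more, and $23,34$ go into $F_2$. Site $2$ skips $23$, which is on the board; does not write $24$ (paths $2\,1\,4$ in $F_1$ and $2\,3\,4$ in $F_2$); puts $25$ into $F_2$; and does not write $35$ (paths $3\,1\,5$ and $3\,2\,5$). Site $3$ finds the same paths for $24$ and $35$, and puts $45$ into $F_2$, where the endpoints were at distance $3>d$. See Figure~\ref{fig:k5}. The shortest cycle of $F_2$ has length $4=d+2$. The certificate gives $R_G(24),R_G(35)\le d/t=1$ (the true value is $2/5$; the certificate becomes useful when $t$ is much larger than $d$).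

Next, sites $2$ and $3$ read the same two random signs $\xi(24),\xi(35)$. An edge with sign $-1$ is deleted and an edge with sign $+1$ stays alive with doubled weight, so the Laplacian changes by $\xi(24)L_{24}+\xi(35)L_{35}$, which has mean zero. Since $b_{24}\perp b_{35}$ and $L_G^+=P_G/5$, the normalized change has norm $2/5$ for all signs. Had sites $2$ and $3$ tossed separate coins, the edge $24$ would survive with probability $3/4$ and have expected weight $3/2$. If, say, $\xi(24)=+1$ and $\xi(35)=-1$, a second round starts with fresh empty graphs and the single live edge $24$; site $2$ writes it, site $3$ skips it, and the output is $F_1\cup F_2$ together with the edge $24$ of weight $2$.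
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.5,every node/.style={circle,draw,fill=white,inner sep=1.5pt}]
\node (v1) at (90:1) {$1$};
\node (v2) at (162:1) {$2$};
\node (v3) at (234:1) {$3$};
\node (v4) at (306:1) {$4$};
\node (v5) at (18:1) {$5$};
\draw[very thick] (v1)--(v2) (v1)--(v3) (v1)--(v4) (v1)--(v5);
\draw[thick,dashed] (v2)--(v3) (v3)--(v4) (v4)--(v5) (v5)--(v2);
\draw[thick,dotted] (v2)--(v4) (v3)--(v5);
\end{tikzpicture}
\caption{The edges of $K_5$ after one round of the greedy rule with $d=t=2$: the written graphs $F_1$ (solid) and $F_2$ (dashed), and the unwritten edges $24$ and $35$ (dotted). The endpoints of each unwritten edge are joined by a path of two edges in $F_1$ and by another in $F_2$.}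
\label{fig:k5}
\end{figure}

Each round halves the live edges in expectation, so after $O(\log n)$ rounds none is left, and the written edges with weights $1,2,4,\dots$ times the original ones form the sparsifier.

\section{The protocol and the proof of Theorem~\ref{thm:main}}\label{sec:main}

\subsection{Greedy graphs are sparse}

Throughout the paper,
\[
m=\lceil\log_2n\rceil,\qquad d=2m-1 .
\]
For a graph $F$ on $V$ and a pair $e=uv$, let $\operatorname{dist}_F(e)$ be the least number of edges on a $u$--$v$ path in $F$ ($\infty$ if there is none). We say that $F$ \emph{accepts} $e$ if $\operatorname{dist}_F(e)>d$, and that $F$ is \emph{built greedily} if it arises from the empty graph by inserting edges one at a time, each accepted by the current graph.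

\begin{lemma}\label{lem:greedy}
A greedily built graph has at most $2n$ edges.
\end{lemma}

\begin{proof}
Take a cycle of $F$ and its edge that was inserted last. The rest of the cycle was then a path between the endpoints, with more than $d$ edges. So every cycle has length at least $d+2=2m+1$.

Suppose $|E(F)|>2n$. Delete vertices of degree at most $2$ one at a time while there are any. This removes at most $2n$ edges, so it leaves a non-empty subgraph $F^*$ of minimum degree at least $3$. Fix a vertex $v$ of $F^*$, and let $N_i$ be the set of vertices at distance $i$ from $v$ in $F^*$. An edge inside $N_i$ yields a cycle of length at most $2i+1$, and a vertex of $N_i$ with two neighbors in $N_{i-1}$ yields a cycle of length at most $2i$. Hence for $1\le i\le m-1$ every vertex of $N_i$ has at least two neighbors in $N_{i+1}$, and no vertex of $N_{i+1}$ is counted twice, so $|N_{i+1}|\ge2|N_i|$. With $|N_1|\ge3$ we find at least $1+3(2^m-1)>2^m\ge n$ vertices, a contradiction.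
\end{proof}

\subsection{The protocol}

A certificate is only useful if the edges on the paths are about as heavy as the edge they certify: an edge of weight $w$ whose endpoints are also joined by $t$ internally disjoint unit-weight paths of length two has leverage $w/(w+t/2)$, close to $1$ when $w$ is much larger than $t$. We therefore treat weight scales separately. \emph{Class} $j\in\mathbb Z$ consists of the edges with $W(e)\in[2^j,2^{j+1})$. Since the weights lie in $[n^{-a},n^a]$, at most $\kappa=\lfloor2a\log_2n\rfloor+2=O(\log n)$ classes can occur, and all copies of an edge lie in the same class. Put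
\[
T=q=\lceil(c+4)\log_2n\rceil,\qquad t=\lceil64\,dT^3/\epsilon^2\rceil .
\]

\emph{Shared signs.} Random variables are \emph{$2q$-wise independent} if any $2q$ or fewer of them are independent. Fix a field $GF(2^b)$ with $n^2\le2^b$ and $b=O(\log n)$, and identify the pairs of vertices with distinct field elements. The values of a uniformly random polynomial of degree less than $2q$ at any $2q$ or fewer distinct points are independent and uniform, because the evaluation map is linear and, by interpolation, onto. Taking the lowest bit of the value at $e$ gives $2q$-wise independent uniform signs $\xi(e)\in\{\pm1\}$. The seed has $2qb$ bits, that is, $O(\log n)$ words. The coordinator draws $T$ independent seeds and writes them; they define families $\xi_0,\dots,\xi_{T-1}$. No other coins are used.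

\emph{Levels.} The protocol runs through levels $\ell=0,\dots,T-1$. At level $\ell$ there is a set $R_\ell\subseteq E$ of \emph{live} edges, $R_0=E$, and site $i$ knows $E_i\cap R_\ell$. Graphs $F_{j,r}$, one for each class $j$ and each $1\le r\le t$, start empty. The sites take turns in the order $1,\dots,s$. In its turn a site scans its live edges in a fixed order. For a live edge $e=uv$ of class $j$ that has not been written at this level, if some $F_{j,r}$ accepts $e$, the site writes $(u,v,W(e))$, and $e$ is inserted into $F_{j,r}$ for the least such $r$. All parties can replay these insertions from the board. The turn ends with one marker word. Let $B_\ell$ be the set of edges written at level $\ell$, and put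
\[
R_{\ell+1}=\{e\in R_\ell\setminus B_\ell:\ \xi_\ell(e)=+1\}.
\]
Everyone knows $B_\ell$ and $\xi_\ell$, so site $i$ knows $E_i\cap R_{\ell+1}$.

\emph{Output.} The sets $B_\ell$ are pairwise disjoint, since $R_{\ell+1}\subseteq R_\ell\setminus B_\ell$. The coordinator outputs the graph $H$ in which each $e\in B_\ell$ has weight $2^\ell W(e)$. Letting an edge set stand for the graph with weights $W$, we write $H=\sum_{\ell<T}2^\ell B_\ell$.

\subsection{Cost and size}

An edge is written at most once per level and goes into one greedily built graph, so by Lemma~\ref{lem:greedy} at most $2n\kappa t$ edges are written per level. As $t=O(\log^4n/\epsilon^2)$, at most $2n\kappa tT=O(n\log^6n/\epsilon^2)$ edges are written in total, at three words each. This bounds $|E(H)|$. There are $sT=O(s\log n)$ markers and $O(\log^2n)$ words of seeds, which gives the blackboard cost. For private channels the coordinator plays the role of the board.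

\begin{lemma}\label{lem:sim}
Consider a blackboard protocol in which the coordinator first writes a string, followed by $Z$ rounds, in each of which the sites $1,\dots,s$ take one turn. Suppose that at most $D$ words other than end-of-turn markers are written, and that what a site writes depends only on its input and on the sequence of these words together with the round in which each was written. Then the protocol can be simulated in the message passing model at cost $O(sD+sZ)$.
\end{lemma}

\begin{proof}
The coordinator stores the board. To open a turn of site $i$ it sends the words written since the previous turn of site $i$, in order and without the markers, with one separator at the place where the round changed, and a final marker. The site answers with what it would have written. Each of the $D$ words travels once to the coordinator and at most $s$ times from it, and each of the $sZ$ turns adds $O(1)$ markers and separators.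
\end{proof}

With $Z=T$ and $D=O(n\log^6n/\epsilon^2)$ this gives the message passing cost, and part (ii) of Theorem~\ref{thm:main} is proved.

\subsection{A moment bound for random signs}

The change of the Laplacian at one level is a sum of fixed matrices with random signs. As the signs are only $2q$-wise independent, we control the sum through its $2q$-th trace moment, which does not see the difference from full independence. Write $(2q-1)!!=1\cdot3\cdots(2q-1)$.

\begin{lemma}\label{lem:moment}
Let $X_1,\dots,X_N$ be real symmetric $n\times n$ matrices with $\sum_iX_i^2\preceq\alpha I$, let $\xi_1,\dots,\xi_N$ be $2q$-wise independent uniform signs, and let $Y=\sum_i\xi_iX_i$. Then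
\[
\mathbb E\operatorname{tr}Y^{2q}\le(2q-1)!!\;\alpha^q\,n .
\]
\end{lemma}

For $q=1$ this is the identity $\mathbb E\operatorname{tr}Y^2=\operatorname{tr}\sum_iX_i^2$. For larger $q$ the difficulty is that the matrices do not commute; the proof isolates one sign, telescopes, and then separates the two non-commuting factors with a scalar inequality.

\begin{proof}
Each monomial of the polynomial $\operatorname{tr}Y^{2q}$ in the $\xi_i$ involves at most $2q$ signs, so its expectation is the same as for independent signs. Assume independence. We show that for $1\le p\le q$
\begin{equation}\label{eq:rec}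
\mathbb E\operatorname{tr}Y^{2p}\le(2p-1)\,\alpha\,\mathbb E\operatorname{tr}Y^{2p-2};
\end{equation}
since $\operatorname{tr}Y^0=n$, the lemma follows by induction.

Let $r=2p-2$. Expanding one factor $Y$ gives $\mathbb E\operatorname{tr}Y^{2p}=\sum_i\mathbb E\,\xi_i\operatorname{tr}(X_iY^{r+1})$. Fix $i$ and all signs except $\xi_i$, and let $Y_+,Y_-$ be the values of $Y$ for $\xi_i=\pm1$, so that $Y_+-Y_-=2X_i$. Averaging over $\xi_i$ and using $Y_+^{r+1}-Y_-^{r+1}=\sum_{h=0}^rY_+^h(Y_+-Y_-)Y_-^{r-h}$,
\[
\mathbb E_{\xi_i}\,\xi_i\operatorname{tr}(X_iY^{r+1})=\tfrac12\operatorname{tr}X_i(Y_+^{r+1}-Y_-^{r+1})=\sum_{h=0}^r\operatorname{tr}(X_iY_+^hX_iY_-^{r-h}).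
\]
Take spectral decompositions $Y_+=\sum_x\mu_xu_xu_x^T$ and $Y_-=\sum_y\nu_yv_yv_y^T$. The right side equals
\[
\sum_{x,y}(u_x^TX_iv_y)^2\sum_{h=0}^r\mu_x^h\nu_y^{r-h}.
\]
For $\mu,\nu\ge0$ we have $\mu^r+\nu^r-\mu^h\nu^{r-h}-\mu^{r-h}\nu^h=(\mu^h-\nu^h)(\mu^{r-h}-\nu^{r-h})\ge0$. Apply this to $|\mu_x|,|\nu_y|$, pair $h$ with $r-h$, and use that $r$ is even: the inner sum is at most $\frac{r+1}2(\mu_x^r+\nu_y^r)$. Moreover $\sum_{x,y}\mu_x^r(u_x^TX_iv_y)^2=\sum_x\mu_x^r\|X_iu_x\|^2=\operatorname{tr}X_i^2Y_+^r$, and in the same way the terms with $\nu_y^r$ give $\operatorname{tr}X_i^2Y_-^r$. Therefore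
\[
\mathbb E_{\xi_i}\,\xi_i\operatorname{tr}(X_iY^{r+1})\le\tfrac{r+1}2\bigl(\operatorname{tr}X_i^2Y_+^r+\operatorname{tr}X_i^2Y_-^r\bigr)=(r+1)\,\mathbb E_{\xi_i}\operatorname{tr}X_i^2Y^r .
\]
Take expectations over the other signs and sum over $i$. Since $Y^r\succeq0$ and $\alpha I-\sum_iX_i^2\succeq0$, and the trace of a product of two positive semidefinite matrices is nonnegative, $\operatorname{tr}\bigl(\sum_iX_i^2\bigr)Y^r\le\alpha\operatorname{tr}Y^r$. This is \eqref{eq:rec}.
\end{proof}

\subsection{Correctness}

To compare $H$ with $G$ we follow the graph that the state of the protocol represents at the start of level $\ell$: written edges have their final weights, and live edges, having survived $\ell$ fair coins, have weight $2^\ell W$. So put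
\[
H_\ell=\sum_{\ell'<\ell}2^{\ell'}B_{\ell'}+2^\ell R_\ell\qquad(0\le\ell\le T).
\]
Then $H_0=G$, and $H_T=H$ if $R_T=\emptyset$. From $H_\ell$ to $H_{\ell+1}$, an edge of $B_\ell$ keeps the weight $2^\ell W(e)$, and an edge of $R_\ell\setminus B_\ell$ goes from $2^\ell W(e)$ to $2^{\ell+1}W(e)$ or to $0$ according to its sign. Hence
\begin{equation}\label{eq:step}
L_{H_{\ell+1}}-L_{H_\ell}=\sum_{e\in R_\ell\setminus B_\ell}\xi_\ell(e)\,2^\ell W(e)\,L_e .
\end{equation}

\emph{Unwritten live edges have small leverage in $H_\ell$.} Let $e\in R_\ell\setminus B_\ell$ have class $j$. Some site holds $e$ and scanned it at level $\ell$. As $e$ was never written at this level, none of $F_{j,1},\dots,F_{j,t}$ accepted it, so each contains a path of at most $d$ edges between the endpoints of $e$. These graphs are edge-disjoint, and their edges belong to $B_\ell\subseteq R_\ell$ and to class $j$, so they have weight at least $2^{\ell+j}$ in $H_\ell$. Lemma~\ref{lem:res}(v) gives $R_{H_\ell}(e)\le d/(t2^{\ell+j})$, and with $W(e)<2^{j+1}$,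
\begin{equation}\label{eq:lev}
2^\ell W(e)\,R_{H_\ell}(e)\le\alpha:=2d/t .
\end{equation}

\emph{One level.} Condition on $\xi_0,\dots,\xi_{\ell-1}$. This fixes $R_\ell$ and $H_\ell$, and also $B_\ell$, because the writing rule at level $\ell$ does not look at $\xi_\ell$; and $\xi_\ell$ is independent of the conditioning. For $e\in R_\ell\setminus B_\ell$ put $X_e=2^\ell W(e)\,L_{H_\ell}^{+/2}L_eL_{H_\ell}^{+/2}$. By Lemma~\ref{lem:res}(i) and \eqref{eq:lev}, $X_e\succeq0$ has norm at most $\alpha$, so $X_e^2\preceq\alpha X_e$. The edges in question form part of $H_\ell$, so $\sum_eX_e\preceq P_{H_\ell}\preceq I$, and $\sum_eX_e^2\preceq\alpha I$. Let $Y=\sum_e\xi_\ell(e)X_e$ and $\tau=\epsilon/(2T)$. From $\|Y\|^{2q}\le\operatorname{tr}Y^{2q}$, Markov's inequality, Lemma~\ref{lem:moment} and $(2q-1)!!\le(2q)^q$,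
\[
\Pr[\|Y\|\ge\tau]\le n\Bigl(\frac{2q\alpha}{\tau^2}\Bigr)^q=n\Bigl(\frac{16\,dT^3}{t\,\epsilon^2}\Bigr)^q\le n\,4^{-q}.
\]
This is where $t$ comes from: the error budget $\epsilon$ is shared among $T$ levels, which costs $T^2$, and the order of the moment costs another factor $q=T$. If $\|Y\|\le\tau$, Lemma~\ref{lem:res}(iv) applied to \eqref{eq:step} gives
\begin{equation}\label{eq:sandwich}
(1-\tau)L_{H_\ell}\preceq L_{H_{\ell+1}}\preceq(1+\tau)L_{H_\ell}.
\end{equation}

\emph{All levels.} An edge lies in $R_T$ only if $\xi_\ell(e)=+1$ for all $\ell<T$, which has probability $2^{-T}$ because the seeds are independent. So the probability that $R_T\ne\emptyset$ or that \eqref{eq:sandwich} fails for some $\ell$ is at most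
\[
Tn4^{-T}+\tfrac12n^22^{-T}\le\tfrac12n2^{-T}+\tfrac12n^22^{-T}\le n^2\cdot n^{-c-4}\le n^{-c},
\]
using $T\le2^{T-1}$. Outside this event $H=H_T$ and $(1-\tau)^TL_G\preceq L_H\preceq(1+\tau)^TL_G$, where $(1-\tau)^T\ge1-T\tau\ge1-\epsilon$ and $(1+\tau)^T\le e^{\epsilon/2}\le1+\epsilon$. This proves part (i) and completes the proof of Theorem~\ref{thm:main}. \qed

\begin{remark}
The placement entered only through the fact that every edge is held by some site, and through the order in which edges are scanned, which is arbitrary but independent of the coins. Equal weights of copies put all copies into one class; the polynomial range of the weights bounds $\kappa$. All local work consists of breadth-first searches and evaluations of polynomials, and takes polynomial time.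
\end{remark}

\section{Clustering from a sparsifier}\label{sec:cluster}

The coordinator knows the conductances of all sets up to a factor close to $1$, so it can find a partition that is nearly optimal in $G$. What has to be shown is that a nearly optimal partition is close to every optimal one. This needs the gap. On a unit-weight cycle whose length $n$ is divisible by $4$, with $k=2$, every part has cut at least $2$ and the smaller part has volume at most $n$, so two arcs of $n/2$ vertices form an optimal partition; rotating by $n/4$ gives another optimal partition, each part of which differs from each old part in half of all vertices. At the other extreme, $\rho(k)=0<\lambda_{k+1}$ means that $G$ has exactly $k$ components (the multiplicity of the eigenvalue $0$ is the number of components), and Theorem~\ref{thm:cluster} says that they are found exactly.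

The link between partitions and the spectrum is the following computation. For a $k$-way partition $A_1,\dots,A_k$ the vectors $f_j=D^{1/2}1_{A_j}/\sqrt{\operatorname{vol}(A_j)}$ are orthonormal, and $f_j^T\mathcal Lf_j=\phi(A_j)$. Let $x=\sum_jc_jf_j$ be a unit vector and $y=D^{-1/2}x$, which equals $c_j/\sqrt{\operatorname{vol}(A_j)}$ on $A_j$. In $x^T\mathcal Lx=\sum_{uv\in E}W(uv)(y_u-y_v)^2$ only edges between different parts contribute, each at most $2W(uv)(y_u^2+y_v^2)$. Collecting the terms by parts,
\begin{equation}\label{eq:span}
x^T\mathcal Lx\le2\sum_jc_j^2\,\frac{\operatorname{cut}(A_j)}{\operatorname{vol}(A_j)}\le2\max_j\phi(A_j).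
\end{equation}
By the Courant--Fischer theorem, $\lambda_k$ is at most the maximum of $x^T\mathcal Lx$ over the unit vectors of any $k$-dimensional subspace, so $\lambda_k\le2\rho(k)$. With $k+1$ in place of $k$ this is the inequality $\rho(k+1)\ge\frac12\Upsilon\rho(k)$ mentioned in the introduction.

So a good partition spans a $k$-dimensional space of low energy. When $\lambda_{k+1}$ is large, such a space must be close to the span of the first $k$ eigenvectors, hence any two of them are close to each other, and it remains to translate this into volumes.

\begin{lemma}\label{lem:close}
Let $\lambda_{k+1}>0$, $\rho\ge0$, $\beta>0$, and let $P_1,\dots,P_k$ and $A_1,\dots,A_k$ be $k$-way partitions with $\phi(P_i)\le\rho$ and $\phi(A_j)\le\beta\rho$ for all $i,j$. If $\gamma:=(\sqrt{2\beta}+1)^2\rho/\lambda_{k+1}<\frac12$, then after relabeling $\operatorname{vol}(A_i\,\Delta\,P_i)\le4\gamma\operatorname{vol}(P_i)$ for all $i$.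
\end{lemma}

\begin{proof}
Put $\omega=\rho/\lambda_{k+1}$ and $\zeta=2\beta\omega\le\gamma<1$. Let $f_j$ be as above and $g_i=D^{1/2}1_{P_i}/\sqrt{\operatorname{vol}(P_i)}$. Let $\Pi$ be the orthogonal projection onto the span $U$ of orthonormal eigenvectors of $\mathcal L$ for $\lambda_1,\dots,\lambda_k$, and $Q$ the orthogonal projection onto $S=\operatorname{span}(f_1,\dots,f_k)$. Expanding in eigenvectors, $x^T\mathcal Lx\ge\lambda_{k+1}\|(I-\Pi)x\|^2$ for all $x$. Hence $\|(I-\Pi)g_i\|^2\le\omega$, and by \eqref{eq:span} $\|(I-\Pi)x\|^2\le\zeta$ for every unit vector $x\in S$.

This says that $S$ is close to $U$; we need that $U$ is close to $S$, and here the equality of dimensions is used. The map $\Pi|_S\colon S\to U$ satisfies $\|\Pi x\|^2\ge(1-\zeta)\|x\|^2$, so its $k$ singular values are at least $\sqrt{1-\zeta}$. Its adjoint is $Q|_U$, since $\langle\Pi x,z\rangle=\langle x,z\rangle=\langle x,Qz\rangle$ for $x\in S$, $z\in U$, and a map between spaces of equal dimension has the same singular values as its adjoint. So $\|Qz\|^2\ge(1-\zeta)\|z\|^2$, that is, $\|(I-Q)z\|\le\sqrt\zeta\,\|z\|$ for $z\in U$. Therefore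
\[
\|(I-Q)g_i\|\le\|(I-Q)\Pi g_i\|+\|(I-\Pi)g_i\|\le\sqrt{2\beta\omega}+\sqrt\omega=\sqrt\gamma ,
\]
and $\sum_j\langle g_i,f_j\rangle^2=\|Qg_i\|^2\ge1-\gamma$.

Put $\sigma_{ij}=\operatorname{vol}(P_i\cap A_j)/\operatorname{vol}(P_i)$ and $\theta_{ij}=\operatorname{vol}(P_i\cap A_j)/\operatorname{vol}(A_j)$. Then $\langle g_i,f_j\rangle^2=\sigma_{ij}\theta_{ij}$, so
\[
\sum_j\sigma_{ij}\theta_{ij}\ge1-\gamma,\qquad\sum_j\sigma_{ij}=1,\qquad\sum_i\theta_{ij}=1 .
\]
For each $i$ the first sum is an average of the $\theta_{ij}$, so some $j$ has $\theta_{ij}\ge1-\gamma>\frac12$. By the third relation a given $j$ serves at most one $i$. This defines a bijection; relabel so that $\theta_{ii}\ge1-\gamma$ for all $i$.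

For $j\ne i$ we have $\theta_{ij}\le1-\theta_{jj}\le\gamma$, so $1-\gamma\le\sigma_{ii}+\gamma(1-\sigma_{ii})$, that is, $1-\sigma_{ii}\le\gamma/(1-\gamma)\le2\gamma$. This says $\operatorname{vol}(P_i\setminus A_i)\le2\gamma\operatorname{vol}(P_i)$. Also
\[
\operatorname{vol}(A_i\setminus P_i)=\frac{1-\theta_{ii}}{\theta_{ii}}\operatorname{vol}(A_i\cap P_i)\le\frac\gamma{1-\gamma}\operatorname{vol}(P_i)\le2\gamma\operatorname{vol}(P_i).
\]
Add the two bounds.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:cluster}]
Let $H$ be the sparsifier. The coordinator outputs a $k$-way partition $A_1,\dots,A_k$ minimizing $\max_i\phi_H(A_i)$. Cuts and degrees, hence volumes, in $H$ are within a factor $1\pm\epsilon_0$ of those in $G$, so with $\chi=(1+\epsilon_0)/(1-\epsilon_0)\le11/9$ we have $\phi_H(S)\le\chi\,\phi_G(S)$ and $\phi_G(S)\le\chi\,\phi_H(S)$ for all non-empty $S$. Hence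
\[
\max_i\phi_G(A_i)\le\chi\max_i\phi_H(A_i)\le\chi\max_i\phi_H(P_i)\le\chi^2\rho(k)\le\tfrac32\rho(k).
\]
Apply Lemma~\ref{lem:close} with $\rho=\rho(k)$ and $\beta=\frac32$. Since $(\sqrt3+1)^2=4+2\sqrt3<7.5$, we have $\gamma\le7.5\,\Upsilon^{-1}<\frac12$ when $\Upsilon\ge16$, and $4\gamma\le30\,\Upsilon^{-1}$.
\end{proof}

\begin{remark}
We do not claim that the minimization takes polynomial time; the models charge only communication. By Lemma~\ref{lem:close}, any method that returns a partition with $\max_i\phi_H(A_i)=O(\rho(k))$ suffices as well, with other constants in place of $16$ and $30$.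
\end{remark}

\section{Three turns per site}\label{sec:three}

In the protocol of Section~\ref{sec:main} the levels run one after the other, so every site speaks $T$ times, and the dependence on $\epsilon$ carries six logarithmic factors. Both can be improved.

\begin{theorem}\label{thm:three}
For all $c>0$ and $\epsilon\in(0,1)$, not necessarily constant, there is a private-coin protocol for each model such that, for every $G$ and every placement, the coordinator outputs a graph that always has $O(n/\epsilon^2)$ edges and is a $(1+\epsilon)$-spectral sparsifier of $G$ with probability at least $1-n^{-c}$. The worst-case cost is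
\begin{enumerate}
\item[(i)] $3s+O(\log s)+O(n\log^5n+n\log^2n/\epsilon^2)$ \emph{bits} in the blackboard model, with three turns per site;
\item[(ii)] $O\bigl(s(n\log^4n+n\log n/\epsilon^2)\bigr)$ words plus $O(s\log s)$ bits in the message passing model.
\end{enumerate}
\end{theorem}

The plan is to run all sampling rates at once in a first pass, which yields an upper estimate for the leverage of every edge that all its holders compute alike. A second pass samples with these estimates and puts a rough sparsifier on the board, from which leverages can be read up to a constant factor. A third pass samples at the desired accuracy. We first allow public coins and remove them at the end.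

\subsection{Tools}

\emph{Hoeffding's inequality.} If $Z_1,\dots,Z_K$ are independent with values in $[0,1]$ and common mean $\pi$, then each of the events $\frac1K\sum Z_r\ge\pi+\vartheta$ and $\frac1K\sum Z_r\le\pi-\vartheta$ has probability at most $e^{-2K\vartheta^2}$.

\emph{Matrix Chernoff bound} \cite[Theorem~1.1]{Tropp}. Let $Z_1,Z_2,\dots$ be finitely many independent random positive semidefinite $\nu\times\nu$ matrices with $\|Z_i\|\le R$ almost surely, and let $\mu_{\min},\mu_{\max}$ be the extreme eigenvalues of $\sum_i\mathbb EZ_i$. For $0\le\eta\le1$,
\[
\Pr\Bigl[\lambda_{\min}\Bigl(\sum Z_i\Bigr)\le(1-\eta)\mu_{\min}\Bigr]\le\nu\Bigl[\frac{e^{-\eta}}{(1-\eta)^{1-\eta}}\Bigr]^{\mu_{\min}/R},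
\]
\[
\Pr\Bigl[\lambda_{\max}\Bigl(\sum Z_i\Bigr)\ge(1+\eta)\mu_{\max}\Bigr]\le\nu\Bigl[\frac{e^{\eta}}{(1+\eta)^{1+\eta}}\Bigr]^{\mu_{\max}/R}.
\]
Both brackets are at most $e^{-\eta^2/3}$: the function $(1-\eta)\ln(1-\eta)+\eta$ vanishes to second order at $0$ and has second derivative at least $1$, and $\ln(1+\eta)\ge2\eta/(2+\eta)$ gives $(1+\eta)\ln(1+\eta)-\eta\ge\eta^2/(2+\eta)$. With $\nu=R=\eta=1$, and deterministic summands added to raise the mean to $\bar\mu$, we obtain the scalar bound: a sum of independent $0/1$ variables with mean at most $\bar\mu$ exceeds $2\bar\mu$ with probability at most $e^{-\bar\mu/3}$.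

\emph{Linear-size sparsifiers} \cite{BSS}. For $\eta\in(0,1)$, every weighted graph on $n$ vertices has a $(1+\eta)$-spectral sparsifier with $O(n/\eta^2)$ edges.

Fix the parameters
\[
\Lambda=\lceil2\log_2n\rceil,\qquad K=\lceil8(c+9)\ln n\rceil,\qquad C_0=3(c+6).
\]
A \emph{level function} assigns to the pairs $e$ independent values $h(e)\in\{0,\dots,\Lambda\}$ with $\Pr[h(e)\ge\ell]=2^{-\ell}$ for $0\le\ell\le\Lambda$; take the number of leading ones among $\Lambda$ fair bits.

\begin{lemma}[sampling]\label{lem:sample}
Let $0<\eta<1$ and let $\bar\tau_e\ge W(e)R_G(e)$ be given for $e\in E$. Let $p_e=2^{-z_e}$ be the smallest power of two that is at least $\min\bigl(1,\max(C_0\eta^{-2}\bar\tau_e\ln n,\ n^{-2})\bigr)$. Then $0\le z_e\le\Lambda$ and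
\[
\sum_ep_e\le2C_0\eta^{-2}\ln n\sum_e\bar\tau_e+1 .
\]
Let $g$ be a level function, keep $e$ if $g(e)\ge z_e$, and give it weight $W(e)/p_e$. The resulting graph is a $(1+\eta)$-spectral sparsifier of $G$ except with probability at most $n^{-c-4}$.
\end{lemma}

\begin{proof}
We have $1\ge p_e\ge n^{-2}\ge2^{-\Lambda}$ and $p_e\le2C_0\eta^{-2}\bar\tau_e\ln n+2n^{-2}$, and there are fewer than $n^2/2$ edges. Edges are kept independently with probability $p_e$. Let $Z_e=(W(e)/p_e)\,L_G^{+/2}L_eL_G^{+/2}$ if $e$ is kept and $Z_e=0$ otherwise, viewed as operators on the range of $L_G$ (if $E=\emptyset$ there is nothing to prove). Then $\sum_e\mathbb EZ_e$ is the identity. Put $R=\eta^2/(C_0\ln n)$. If $p_e<1$ then $p_e\ge\bar\tau_e/R$, so $\|Z_e\|\le W(e)R_G(e)/p_e\le R$. If $p_e=1$ then $Z_e$ is deterministic, and we split it into equal pieces of norm at most $R$. The matrix Chernoff bound shows that $\|\sum_eZ_e-I\|\le\eta$ except with probability $2ne^{-\eta^2/(3R)}=2n\cdot n^{-C_0/3}\le n^{-c-4}$. Lemma~\ref{lem:res}(iv), applied to the difference of the two Laplacians, finishes the proof.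
\end{proof}

If $\bar\tau_e$ is a function of $e$, $W(e)$ and public data, then all copies of $e$ make the same decision, and everyone can compute the new weight of a written edge. A \emph{sampling pass} lets the sites take turns, each writing the kept edges that have not been written in this pass. In all passes an edge with its weight is a string of fixed length $O(\log n)$; a site precedes each edge by a bit $1$ and ends its turn with a bit $0$.

\subsection{Pass 1: estimating leverage}

Let $E^j$ be the set of edges of class $j$ and let $h_1,\dots,h_K$ be independent level functions. For $1\le r\le K$ and $0\le\ell\le\Lambda$ put $G^r_{j,\ell}=\{e\in E^j:h_r(e)\ge\ell\}$, a sample of $E^j$ at rate $2^{-\ell}$. All parties maintain graphs $F^r_{j,\ell}$, initially empty. The sites take turns and scan their edges in a fixed order. An edge $e$ of class $j$ is offered to every $F^r_{j,\ell}$ with $h_r(e)\ge\ell$; if at least one accepts, the site writes $e$, and $e$ is inserted into all that accept.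

After the first copy of $e$ has been offered to $F^r_{j,\ell}$, the distance between its endpoints there is at most $d$, whether it was accepted or not, and distances only decrease. So later copies are rejected, and at the end of the pass $F^r_{j,\ell}$ is the result of the greedy rule applied to $G^r_{j,\ell}$ in the order of first occurrence. This order depends on the placement but not on the coins, so $F^r_{j,\ell}$ is a function of $h_r$ alone, the same function for all $r$. By Lemma~\ref{lem:greedy}, at most $2n\kappa K(\Lambda+1)=O(n\log^3n)$ edges are written. For $e\in E^j$ let
\[
\pi_\ell(e)=\Pr\bigl[\operatorname{dist}_{F^r_{j,\ell}}(e)\le d\bigr],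
\]
which does not depend on $r$, and note $\pi_0(e)=1$. The rate at which $\pi_\ell(e)$ drops measures how well the endpoints are connected. For a bridge of $(V,E^j)$, the only path is the edge itself and $\pi_\ell(e)=2^{-\ell}$. The next lemma says that a short path surviving at rate $2^{-\ell}$ forces small resistance, and that few edges lose their short path at rate $2^{-\ell}$.

\begin{lemma}\label{lem:pi}
For every class $j$ and $0\le\ell\le\Lambda$:
\begin{enumerate}
\item[(a)] $\pi_\ell(e)\,W(e)R_G(e)\le2d\,2^{-\ell}$ for all $e\in E^j$;
\item[(b)] $\sum_{e\in E^j}(1-\pi_\ell(e))\le2n\,2^\ell$.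
\end{enumerate}
\end{lemma}

\begin{proof}
Fix $r$ and write $G'=G^r_{j,\ell}$, $F=F^r_{j,\ell}$.

(a) Let $e=uv$ and let $R_j(e)$ be its resistance in $(V,E^j)$ with unit weights. By Lemma~\ref{lem:res}(ii) there is a vector $x$ with $x_u-x_v=1$ and $\sum_{yz\in E^j}(x_y-x_z)^2=1/R_j(e)$. Let $\mathcal E=\sum_{yz\in G'}(x_y-x_z)^2$. Then $\mathbb E\,\mathcal E=2^{-\ell}/R_j(e)$. If $\operatorname{dist}_F(e)\le d$, Cauchy--Schwarz along a path of at most $d$ edges in $F\subseteq G'$ gives $\mathcal E\ge1/d$. Hence $2^{-\ell}/R_j(e)\ge\pi_\ell(e)/d$. Edges of class $j$ have weight at least $2^j$, so $R_G(e)\le2^{-j}R_j(e)$ by monotonicity, and $W(e)<2^{j+1}$.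

(b) The event $\operatorname{dist}_F(e)>d$ excludes $e\in G'$, so we compare with a run that does not see $e$. Let $F^-$ be the result of the greedy rule on $G'\setminus\{e\}$; it is independent of $h_r(e)$. If $e\in G'$ then $\operatorname{dist}_F(e)\le d$, and otherwise $F=F^-$. So $1-\pi_\ell(e)\le\Pr[\operatorname{dist}_{F^-}(e)>d]$. Suppose $\operatorname{dist}_{F^-}(e)>d$ and $e\in G'$. Until $e$ is offered the two runs agree, so the current graph is a subgraph of $F^-$ and accepts $e$. Thus $\Pr[e\in F]\ge2^{-\ell}(1-\pi_\ell(e))$. Sum over $e$ and use $\mathbb E|E(F)|\le2n$.
\end{proof}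

The numbers $\pi_\ell(e)$ are unknown, but the $K$ repetitions estimate them. For $e\in E^j$ let $\hat\pi_\ell(e)$ be the fraction of indices $r$ with $\operatorname{dist}_{F^r_{j,\ell}}(e)\le d$, and let
\[
\ell(e)=\max\{\ell\le\Lambda:\ \hat\pi_\ell(e)\ge\tfrac12\}.
\]
The set contains $\ell=0$, and everyone who knows $e$ and $W(e)$ can compute $\ell(e)$. Call pass 1 \emph{good} if $|\hat\pi_\ell(e)-\pi_\ell(e)|<\frac14$ for all $e$ and $\ell$. By Hoeffding's inequality and $\Lambda+1\le4n\le n^3$, it fails to be good with probability at most $\frac{n^2}2(\Lambda+1)\cdot2e^{-K/8}\le n^{5-(c+9)}=n^{-c-4}$. Suppose it is good. Then $\pi_{\ell(e)}(e)\ge\frac14$, and Lemma~\ref{lem:pi}(a) gives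
\begin{equation}\label{eq:A}
W(e)R_G(e)\le8d\,2^{-\ell(e)}\qquad(e\in E).
\end{equation}
If $\ell(e)=\ell<\Lambda$, then $\hat\pi_{\ell+1}(e)<\frac12$ and $1-\pi_{\ell+1}(e)\ge\frac14$; by Lemma~\ref{lem:pi}(b) at most $4\cdot2n2^{\ell+1}=16n2^\ell$ edges of $E^j$ are of this kind. The edges with $\ell(e)=\Lambda$ contribute at most $\frac{n^2}2\cdot n^{-2}\le1$ to the following sum, so
\begin{equation}\label{eq:B}
\sum_{e\in E^j}2^{-\ell(e)}\le16n\Lambda+1 .
\end{equation}

\subsection{Passes 2 and 3}

Pass 2 is a sampling pass with a fresh level function, $\eta=\frac12$ and $\bar\tau_e=8d\,2^{-\ell(e)}$. If pass 1 is good, these estimates are valid by \eqref{eq:A}, and by \eqref{eq:B} the expected number of kept edges is at most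
\[
\bar\mu_2=64C_0\,d\kappa(16n\Lambda+1)\ln n+1=O(n\log^4n).
\]
All parties learn the sampled graph $H'$, which with high probability satisfies $\frac12L_G\preceq L_{H'}\preceq\frac32L_G$. In that case monotonicity gives $R_G(e)\le\frac32R_{H'}(e)\le3R_G(e)$.

Pass 3 is a sampling pass with a fresh level function, $\eta=\epsilon/3$ and $\bar\tau_e=\frac32W(e)R_{H'}(e)$. If $H'$ is as above, these estimates are valid, $\sum_e\bar\tau_e\le3(n-1)$ by Lemma~\ref{lem:res}(iii), and the expected number of kept edges is at most
\[
\bar\mu_3=54C_0\,\epsilon^{-2}n\ln n+1=O(n\log n/\epsilon^2).
\]
Let $H''$ be the sampled graph. The coordinator finds locally a $(1+\epsilon/3)$-sparsifier $H$ of $H''$ with $O(n/\epsilon^2)$ edges. If $H''$ is a $(1+\epsilon/3)$-sparsifier of $G$, then $H$ is a $(1+\epsilon)$-sparsifier of $G$, since $(1+\epsilon/3)^2\le1+\epsilon$ and $(1-\epsilon/3)^2\ge1-\epsilon$.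

To bound the cost in the worst case, the protocol stops as soon as more than $2\bar\mu_2$ edges have been written in pass 2 or more than $2\bar\mu_3$ in pass 3, and the coordinator then outputs the empty graph. Both $\bar\mu_2$ and $\bar\mu_3$ exceed $C_0\ln n$, so, given that the earlier passes succeeded, each overflow has probability at most $n^{-C_0/3}\le n^{-c-4}$. There are five ways to fail: pass 1 is not good, or one of the two samples is not a sparsifier or is too large. Each has probability at most $n^{-c-4}\le n^{-c}/16$ given success so far, because each pass uses fresh coins. The public-coin protocol thus fails with probability at most $\frac12n^{-c}$ on every input.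

\subsection{Removing the public coins, and the cost}

We use Newman's argument. The public string consists of $(K+2)\binom n2\Lambda$ fair bits. An input assigns to each pair a set of sites and a word, so the number $N$ of inputs satisfies $\ln N=O(n^2(s+\log n))$. Let $M$ be the least power of two exceeding $4n^{2c}\ln N$, and draw $M$ strings independently. For a fixed input, Hoeffding's inequality shows that the fraction of strings on which the protocol fails exceeds $n^{-c}$ with probability at most $\exp\bigl(-2M(\frac12n^{-c})^2\bigr)<1/N$. By a union bound some list of $M$ strings has failure fraction at most $n^{-c}$ for all inputs at once. The lexicographically first such list depends only on the parameters and is built into the protocol. The coordinator writes a uniformly random index into the list, of $\log_2M=O(\log n+\log s)$ bits.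

On the blackboard, the three passes write $O(n\log^3n)$, $O(n\log^4n)$ and $O(n\log n/\epsilon^2)$ edges of $O(\log n)$ bits each, the $3s$ turns cost one closing bit each, and the index costs $O(\log n+\log s)$ bits. This is (i). For (ii), apply Lemma~\ref{lem:sim} with $Z=3$ and $D=O(n\log^4n+n\log n/\epsilon^2)$; a site that has received the board can count the edges and observe the stopping rule, and sending the index to all sites costs $O(s)$ words plus $O(s\log s)$ bits. Theorem~\ref{thm:three} is proved. \qed

\section{Lower bounds on the blackboard}\label{sec:lower}

Two simple inputs show that the shape of the bound in Theorem~\ref{thm:three}(i) is right: every site must speak, since it might hold an edge that nobody else has, and a graph all of whose edges are bridges must be transmitted in full. We count bits and allow public coins. Every message has at least one bit, and the output of the coordinator is a function of the board and the coins.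

\begin{theorem}\label{thm:lower}
Let a blackboard protocol, possibly with public coins, produce on every input a $(1+\epsilon)$-spectral sparsifier with probability at least $1-\delta$, where $\delta<\frac12$. Then:
\begin{enumerate}
\item[(a)] on some input it writes at least $(1-2\delta)s$ bits in expectation;
\item[(b)] for even $n$ its worst-case cost is at least $\log_2((n-1)!!)-2$ bits, which is $\Omega(n\log n)$ up to an additive $O(1)$.
\end{enumerate}
\end{theorem}

\begin{proof}
(a) Let $I_0$ be the input with no edges, and let $I_i$ be the input whose only edge is a fixed pair $e_0=uv$ of weight $1$, held by site $i$ alone. A correct output on $I_0$ has no edge. A correct output on $I_i$ contains $e_0$, because the degree of $u$ must be at least $1-\epsilon>0$. Run both inputs with the same values of all coins, and suppose that site $i$ never writes on $I_0$. The board and the coins determine the next writer, and all parties other than site $i$ have the same input in both runs, so by induction on the messages the two runs coincide. Then the outputs are equal and one of them is wrong. Hence site $i$ stays silent on $I_0$ with probability at most $2\delta$. Summing over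 $i$, the expected number of bits on $I_0$ is at least $(1-2\delta)s$.

(b) Give site $1$ a uniformly random perfect matching with unit weights, and the other sites nothing. There are $(n-1)!!$ perfect matchings. A correct output is a subgraph of the matching in which every degree is positive, so its edge set is the matching. By averaging, for some fixed values of the coins the output is correct for at least a fraction $1-\delta\ge\frac12$ of the matchings, and these need distinct final boards. If the cost is at most $C$ bits, there are fewer than $2^{C+1}$ final boards, so $2^{C+1}\ge\frac12(n-1)!!$. Finally $(n-1)!!\ge(n/2)!\ge(n/4)^{n/4}$, since at least $n/4$ of the factors $1,\dots,n/2$ are at least $n/4$.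
\end{proof}

Together, Theorems~\ref{thm:three} and~\ref{thm:lower} show that in the blackboard model with arbitrary duplication the dependence of the cost on the number of sites is $\Theta(s)$ bits, with a constant between $1-2\delta$ and $3$ up to the lower-order term $O(\log s)$, and that for constant $\epsilon$ the remaining term is $n\log n$ bits up to polylogarithmic factors. In the message passing model the bound $\tilde O(ns)$ matches the known lower bound $\Omega(ns)$ up to polylogarithmic factors.

\begin{thebibliography}{9}

\bibitem{BSS}
Batson, Spielman and Srivastava, SIAM J. Comput., 2012.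

\bibitem{Tropp}
Tropp, \emph{User-friendly tail bounds for sums of random matrices}, Found. Comput. Math., 2012.

\bibitem{Zhu}
Chun Jiang Zhu, \emph{Communication-Efficient Distributed Graph Clustering and Sparsification under Duplication Models}, arXiv:2302.09652 (2023).

\end{thebibliography}
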